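\title{The game chromatic number of a strong product is not bounded by the game coloring numbers of its factors}

\begin{abstract}
We ask whether the game chromatic number of a strong product $G_1\boxtimes G_2$ is bounded in terms of the game coloring numbers of $G_1$ and $G_2$, and show that it is not. For a tree $T$ of radius $2$ with $n$ vertices and game coloring number $3$, the game chromatic number of $T\boxtimes T$ can be $\Omega(\log n/\log\log n)$. The value $3$ is the threshold: the graphs of game coloring number at most $2$ are the star forests, and the strong product of two star forests has game chromatic number at most $10$.
\end{abstract}

\section{Introduction}\label{sec:intro}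

All graphs are finite and simple and have at least one vertex. We consider two games played on a graph $G$ by Alice and Bob, who move alternately, Alice first.

In the \emph{coloring game} a set $S$ of colors is fixed. A move consists of choosing an uncolored vertex $v$ and giving it a color of $S$ that does not appear on a neighbor of $v$, so the partial coloring is proper at all times. We say that a vertex \emph{sees} the colors on its neighbors. Alice wins if every vertex gets colored, and Bob wins if at some moment an uncolored vertex sees all colors of $S$. As long as some vertex is uncolored and Bob has not won, the player to move has a legal move, so exactly one of the players wins. The \emph{game chromatic number} $\chi_g(G)$ is the least $k$ such that Alice has a winning strategy when $|S|=k$.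

In the \emph{marking game} a move consists of marking an unmarked vertex, and play continues until all vertices are marked. The \emph{score} of a vertex $v$ is the number of neighbors of $v$ that are already marked when $v$ is marked, and the score of the play is the largest vertex score plus one. Alice tries to minimize the score of the play and Bob tries to maximize it. Its value under optimal play is the \emph{game coloring number} $\mathrm{col}_g(G)$. We will use several times that an unmarked vertex with $m$ marked neighbors ends with score at least $m$, however the play continues.

The marking game forgets the colors and treats every colored neighbor as a lost color, so it is the harder game for Alice: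
\begin{equation}\label{eq:chain}
\chi(G)\le\chi_g(G)\le \mathrm{col}_g(G).
\end{equation}
The first inequality holds because a win for Alice produces a proper coloring. For the second, let $c=\mathrm{col}_g(G)$ and $|S|=c$. Alice regards colored vertices as marked, chooses her vertices by an optimal marking strategy, and gives them any legal color. An uncolored vertex never has $c$ colored neighbors, since it would end with score at least $c$; so it never sees all $c$ colors.

The \emph{strong product} $G_1\boxtimes G_2$ has vertex set $V(G_1)\times V(G_2)$, and two distinct vertices $(u,v)$ and $(u',v')$ are adjacent if $u$ is equal or adjacent to $u'$ in $G_1$ and $v$ is equal or adjacent to $v'$ in $G_2$. In terms of closed neighborhoods $N[v]$, consisting of $v$ and its neighbors,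
\begin{equation}\label{eq:nbhd}
N[(u,v)]=N[u]\times N[v].
\end{equation}
The following question comes from a paper of Bradshaw~\cite{bradshaw}.

\medskip
\noindent\textbf{Question.} \emph{Is there, for every integer $c$, a constant $f(c)$ such that $\chi_g(G_1\boxtimes G_2)\le f(c)$ for all graphs $G_1,G_2$ with $\mathrm{col}_g(G_1)\le c$ and $\mathrm{col}_g(G_2)\le c$?}
\medskip

Two simple facts suggest the answer yes. Without the game there is nothing to prove: coloring $(u,v)$ by the pair of colors of $u$ and $v$ gives $\chi(G_1\boxtimes G_2)\le\chi(G_1)\chi(G_2)$, which is at most $c^2$ by~\eqref{eq:chain}. With the game but with bounded degrees there is nothing to prove either: Alice wins any coloring game with more colors than the maximum degree $\Delta$, so \eqref{eq:nbhd} gives $\chi_g(G_1\boxtimes G_2)\le(\Delta(G_1)+1)(\Delta(G_2)+1)$. On the other hand, a positive answer cannot be obtained by applying \eqref{eq:chain} to the product. We will see that stars have game coloring number at most $2$; but $K_{1,p}\boxtimes K_{1,p}$ contains the complete bipartite graph $K_{p,p}$, formed by the pairs (leaf, center) and the pairs (center, leaf), and the last vertex of this $K_{p,p}$ to be marked scores at least $p$. Thus $\mathrm{col}_g$ of the product is unbounded already for $c=2$, and in the product Alice must exploit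 the colors themselves. Our results say that she can do so for products of stars and cannot for trees that are one level deeper.

For $M\ge2$ let $T_M$ be the tree with root $r$, children $x_1,\dots,x_M$ of $r$, and children $y_{i,1},\dots,y_{i,M}$ of each $x_i$.

\begin{theorem}\label{thm:main}
We have $\mathrm{col}_g(T_M)\le3$ for all $M\ge2$. If $k\ge1$ and $M\ge(12k+6)^k+1$, then $\chi_g(T_M\boxtimes T_M)>k$. Hence no constant $f(c)$ exists for any $c\ge3$. Quantitatively, with $n=|V(T_M)|$,
\[
\chi_g(T_M\boxtimes T_M)=\Omega(\log n/\log\log n).
\]
\end{theorem}

A \emph{star forest} is a graph in which every component is a star $K_{1,p}$ with $p\ge0$.

\begin{theorem}\label{thm:sharp}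
A graph $G$ satisfies $\mathrm{col}_g(G)\le2$ if and only if it is a star forest. If $\mathrm{col}_g(G_1)\le2$ and $\mathrm{col}_g(G_2)\le2$, then $\chi_g(G_1\boxtimes G_2)\le10$.
\end{theorem}

So the answer to the question is no, and $f(c)$ exists if and only if $c\le2$. Since $T_M$ is connected and is not a star, the two theorems also give $\mathrm{col}_g(T_M)=3$.

Section~\ref{sec:marking} contains the statements about the marking game. Section~\ref{sec:bob} gives Bob's strategy on $T_M\boxtimes T_M$, first for four colors and then in general, and Section~\ref{sec:alice} gives Alice's strategy on products of star forests.

\section{The marking game on star forests and on $T_M$}\label{sec:marking}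

In a star forest and in $T_M$ only the vertices of large degree can score much. Alice's strategy in both cases is to mark such a vertex as soon as Bob marks one of its leaves.

\begin{proposition}\label{prop:tree}
For all $M\ge2$ we have $\mathrm{col}_g(T_M)\le3$.
\end{proposition}

\begin{proof}
Alice first marks $r$, which scores $0$. She then maintains the following after each of her moves: $r$ is marked, and no unmarked $x_i$ has a marked child. Suppose Bob marks some $y_{i,l}$ with $x_i$ unmarked; this vertex scores $0$. Alice marks $x_i$, whose marked neighbors are $r$ and $y_{i,l}$, so it scores $2$. In every other case Bob marks some $x_i$, whose only marked neighbor is $r$, or some $y_{i,l}$ with $x_i$ marked; either scores $1$. Alice then marks an unmarked $x_{i'}$, which scores $1$, or, if all of $x_1,\dots,x_M$ are marked, any unmarked leaf, which scores $1$. All scores are at most $2$.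
\end{proof}

\begin{proposition}\label{prop:stars}
We have $\mathrm{col}_g(G)\le2$ if and only if $G$ is a star forest.
\end{proposition}

\begin{proof}
Let $G$ be a star forest. Fix a center in each component: either vertex of a $K_2$, and the only vertex of a $K_1$. Leaves have degree $1$, so they score at most $1$. Alice maintains, after each of her moves, that every star with an unmarked center is wholly unmarked. Her first move marks a center. If Bob marks a leaf of a star with unmarked center, she marks that center, which scores $1$. Otherwise Bob marks a center, which scores $0$, or a leaf of a star with marked center; Alice then marks an unmarked center, which scores $0$, or any leaf if all centers are marked. All scores are at most $1$.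

Now let some component $D$ of $G$ not be a star. Then $D$ contains a triangle or a path on four vertices as a subgraph, not necessarily induced. Indeed, a connected graph with neither has no cycle, because a cycle of length at least $4$ contains a path on four vertices; so it is a tree in which every path has at most three vertices, that is, a star. We show that Bob can reach a position in which an unmarked vertex has two marked neighbors; that vertex scores at least $2$, so $\mathrm{col}_g(G)\ge3$.

Let Alice first mark $z$. If there is a path $z\,m\,y$ on three vertices, Bob marks $y$, and $m$ has two marked neighbors. Otherwise every neighbor of $z$ has degree $1$, so the component of $z$ is a star, and $D$ is wholly unmarked. If $D$ contains a triangle $abc$, Bob marks $a$. If Alice marks $b$ or $c$, the third vertex has two marked neighbors; if not, Bob marks $b$, and $c$ has two marked neighbors. If $D$ contains a path $abcd$, Bob marks $a$. If Alice marks $c$, then $b$ has two marked neighbors; if she marks $b$, Bob marks $d$, and $c$ has two marked neighbors; if she marks any other vertex, Bob marks $c$, and $b$ has two marked neighbors.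
\end{proof}

\section{Bob's strategy on $T_M\boxtimes T_M$}\label{sec:bob}

Throughout this section $H=T_M\boxtimes T_M$, and the coloring game is played on $H$ with a set $S$ of $k\ge1$ colors.

\subsection{Rows, columns and types}\label{sub:types}

Bob wants to surround a vertex with all colors, and Alice can save any single vertex by coloring it. So Bob needs many vertices under attack at once, and moves that hurt many of them simultaneously. The vertices that he attacks are the $M^2$ \emph{targets} $(x_i,x_j)$. Let $D_j=\{x_j,y_{j,1},\dots,y_{j,M}\}$ be the branch of $T_M$ at $x_j$. \emph{Row $j$} is the set $V(T_M)\times D_j$ and \emph{column $i$} is the set $D_i\times V(T_M)$. Every vertex of $H$ lies in at most one row and at most one column, and a move \emph{touches} the row and the column, if any, that contain the vertex being colored. Put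
\[
R_j=\{r\}\times D_j,\qquad C_i=D_i\times\{r\}.
\]
The set $R_j$ lies in row $j$ and meets no column, and $C_i$ lies in column $i$ and meets no row. Since $N[x_i]=\{r\}\cup D_i$, formula~\eqref{eq:nbhd} shows that the target $(x_i,x_j)$ is adjacent to every vertex of $R_j\cup C_i$; see Figure~\ref{fig:grid}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05]
\fill[black!10] (-1.3,1.65) rectangle (5.7,2.35);
\fill[black!10] (3.5,-0.75) rectangle (4.3,3.4);
\foreach \j in {1,2,3} \draw[rounded corners] (-1.15,\j-0.24) rectangle (-0.15,\j+0.24);
\foreach \i in {1,2,3,4} \draw[rounded corners] (1.3*\i-0.33,-0.65) rectangle (1.3*\i+0.33,-0.15);
\foreach \i in {1,2,3,4} \draw (-0.15,2) to[bend left=14] (1.3*\i,2);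
\foreach \j in {1,2,3} \draw (3.9,-0.15) to[bend right=16] (3.9,\j);
\foreach \i in {1,2,3,4} \foreach \j in {1,2,3} \fill (1.3*\i,\j) circle (1.8pt);
\draw (3.9,2) circle (4pt);
\node at (-0.65,2) {$R_j$};
\node at (3.9,-0.4) {$C_i$};
\node[right] at (5.7,2) {row $j$};
\node[above] at (3.9,3.4) {column $i$};
\end{tikzpicture}
\caption{The part of $T_M\boxtimes T_M$ that Bob uses. Dots are the targets $(x_i,x_j)$, arranged in rows and columns. Every vertex of $R_j=\{r\}\times D_j$ is adjacent to all targets in row $j$, and every vertex of $C_i=D_i\times\{r\}$ is adjacent to all targets in column $i$. The circled target $(x_i,x_j)$ sees all colors on $R_j\cup C_i$.}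
\label{fig:grid}
\end{figure}

At any moment of the game let $F_j$ be the set of colors on $R_j$, and let $B_j$ be the set of colors on the targets $(x_1,x_j),\dots,(x_M,x_j)$ of row $j$. The colors of $F_j$ are \emph{forbidden} on the targets of row $j$, and the colors of $B_j$ are \emph{blocked} from $R_j$. The pair $(F_j,B_j)$ is the \emph{type} of row $j$. In the same way the type $(F'_i,B'_i)$ of column $i$ consists of the set of colors on $C_i$ and the set of colors on the targets of column $i$. Exchanging the two coordinates is an automorphism of $H$ that maps row $j$ to column $j$ and $R_j$ to $C_j$, so every statement about rows holds for columns as well.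

\begin{lemma}\label{lem:facts}
At any moment of the game the following hold.
\begin{enumerate}
\item[(a)] $F_j\cap B_j=\emptyset$.
\item[(b)] A move that does not touch row $j$ leaves its type unchanged. A move that touches row $j$ adds at most one color in total, to $F_j$ or to $B_j$.
\item[(c)] If row $j$ has fewer than $M$ colored vertices and $\gamma\in S\setminus(F_j\cup B_j)$, then some vertex of $R_j$ can legally be colored $\gamma$. This move touches no column and changes the type of row $j$ to $(F_j\cup\{\gamma\},B_j)$.
\item[(d)] If $F_j\cup F'_i=S$ for some $i$ and $j$, then Bob has won.
\end{enumerate}
\end{lemma}

\begin{proof}
Part (a) holds because every target of row $j$ is adjacent to every vertex of $R_j$ and the coloring is proper. Part (b) holds because $R_j$ and the set of targets of row $j$ are disjoint subsets of row $j$. For (c), the $M$ sets $V(T_M)\times\{y_{j,l}\}$, $1\le l\le M$, are disjoint subsets of row $j$, so one of them has no colored vertex; fix such an $l$. By~\eqref{eq:nbhd}, the neighbors of $(r,y_{j,l})$ are $(r,x_j)$, the targets $(x_i,x_j)$ and the vertices $(x_i,y_{j,l})$, for $1\le i\le M$. The last are uncolored, so $(r,y_{j,l})$ is uncolored and sees only colors of $F_j\cup B_j$. For (d), the target $(x_i,x_j)$ sees every color of $F_j\cup F'_i=S$; since the coloring is proper,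 it is uncolored.
\end{proof}

We say that Bob \emph{plays $\gamma$ in row $j$} when he makes the move in (c), and that a player \emph{blocks $\delta$ in row $j$} by coloring a target of row $j$ with $\delta$. Bob will make only moves of the first kind, in rows and in columns. By (d) he wins once every color has been placed on $R_j$ or on $C_i$, for some pair $i,j$. Alice can keep a color $\delta$ off $R_j$ by blocking it in row $j$; but Bob may then play $\delta$ in a column, so she must block $\delta$ in the column as well. The whole proof exploits one fact: a move of Alice touches only one row and only one column.

\subsection{Four colors}\label{sub:four}

The graph $H$ contains $K_2\boxtimes K_2=K_4$ and satisfies $\chi(H)\le2\cdot2$, so $\chi(H)=4$. With fewer than four colors Alice cannot win, and $S=\{1,2,3,4\}$ is the first case in which Bob has to work.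

Attacking a single target fails. Suppose Bob plays $1$ in row $j$, Alice blocks $2$ there, Bob plays $3$ in row $j$, and Alice blocks $4$. Row $j$ has type $(\{1,3\},\{2,4\})$ and admits no further play, so Bob needs both $2$ and $4$ in one column. He plays $2$ in column $i$, and Alice colors $(x_i,x_j)$ with $4$. This blocks $4$ in column $i$, and she can answer in this way in every column that Bob tries. Bob does better by preparing several rows of the same type, and by turning to a column as soon as a color is blocked in them.

\begin{example}\label{ex:four}
Bob wins with four colors if $M\ge11$. After Alice's first move, Bob repeatedly plays $1$ in a row that has not been touched, at most seven times. Every row or column in which he plays below has at most four colored vertices, so Lemma~\ref{lem:facts}(c) applies.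

Suppose first that after Alice's reply to such a move in row $j$ we have $B_j=\emptyset$. Then Bob can make $|F_j|\ge3$ in at most two moves. If $|F_j|=2$, he plays a third color. If $F_j=\{1\}$, he plays $2$; Alice's reply adds at most one color to $F_j\cup B_j$, so one of $3,4$ is still outside this set, and Bob plays it. After Alice's next reply she has made at most $1+7+2=10$ moves and Bob has touched no column, so some column $i$ is untouched. Bob plays in column $i$ the color missing from $F_j$, if there is one, and wins by Lemma~\ref{lem:facts}(d).

So we may assume that Alice answers each of the seven moves by blocking one of $2,3,4$ in the row where Bob has just played. These replies touch no other row, so untouched rows remain available to Bob, and at the end three of the seven rows have the same type, say $(\{1\},\{2\})$. Alice has made eight moves, so some column $i$ is untouched. Bob plays $2$ in column $i$. After Alice's reply some $a\in\{3,4\}$ lies outside $F'_i\cup B'_i$, and Bob plays $a$ in column $i$. After her next reply, one of the three rows, say row $j$, has been touched by neither reply and still has type $(\{1\},\{2\})$. Bob plays the color $b$ with $\{a,b\}=\{3,4\}$ in row $j$. Now $F_j\cup F'_i\supseteq\{1,b\}\cup\{2,a\}=S$, and Bob has won.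
\end{example}

The example contains the three ingredients of the general strategy: the same color is played in many rows, the pigeonhole principle selects many rows in which Alice answered alike, and a color blocked in these rows is played in a column. With $k$ colors Bob switches sides up to $k$ times, so he needs large families of rows and of columns, and he needs to control which colors are blocked in each family.

\subsection{Pools and stages}\label{sub:stages}

From now on let $N=12k+6$ and $M\ge N^k+1$; in particular $M>2k$.

\begin{definition}\label{def:level}
Let $0\le s\le k$. A position with Bob to move is \emph{at level $s$} if there are a set $\mathcal R$ of rows and a set $\mathcal C$ of columns, the \emph{pools}, such that: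
\begin{enumerate}
\item[(P1)] all rows in $\mathcal R$ have the same type $(F,B)$, and all columns in $\mathcal C$ have the same type $(F',B')$;
\item[(P2)] $|\mathcal R|\ge N^{k-s}$ and $|\mathcal C|\ge N^{k-s}$;
\item[(P3)] every row in $\mathcal R$ and every column in $\mathcal C$ has at most $2s$ colored vertices;
\item[(P4)] $|F\cup F'|\ge s$;
\item[(P5)] $|B\setminus F'|+|B'\setminus F|\le1$.
\end{enumerate}
\end{definition}

Condition (P4) measures progress, (P2) keeps a supply of rows and columns, and (P3) keeps Lemma~\ref{lem:facts}(c) applicable. Condition (P5) is the heart of the strategy. Call a color \emph{missing} if it is not in $F\cup F'$. Since $F\cap B=\emptyset$, the set $B\setminus F'$ consists of the missing colors that are blocked in the pool rows, and $B'\setminus F$ consists of the missing colors that are blocked in the pool columns. So (P5) says that at most one missing color is blocked, and on one side only. A missing color blocked on both sides could never be placed on $R_j\cup C_i$ for pool members $j$ and $i$. Two missing colors $e_1,e_2$ blocked in the columns would be as bad: both must be played in rows, and each time Bob plays $e_1$ in a row Alice can block $e_2$ there. Hence Bob has to deal with a blocked missing color at once, by playing it on the other side.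

\begin{lemma}\label{lem:stage}
Suppose the position is at level $s$, with the notation of Definition~\ref{def:level}, and $F\cup F'\ne S$. Then $s<k$, and Bob can play so that he either wins or reaches a position at level $s+1$.
\end{lemma}

\begin{proof}
We have $s\le|F\cup F'|<k$ by (P4).

\emph{Choice of the color.} By (P5) one of the sets $B\setminus F'$ and $B'\setminus F$ is empty. Definition~\ref{def:level} is symmetric in rows and columns, so after exchanging the coordinates if necessary we may assume $B\subseteq F'$; Bob will then play in rows. If $B'\setminus F$ is nonempty, it has one element, and we let $\gamma$ be this element; then $\gamma\notin F$, and $\gamma\notin F'$ because $B'\cap F'=\emptyset$ by Lemma~\ref{lem:facts}(a). If $B'\subseteq F$, we let $\gamma$ be any color outside $F\cup F'$. In both cases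
\begin{equation}\label{eq:gamma}
\gamma\notin F\cup F',\qquad B\subseteq F',\qquad B'\subseteq F\cup\{\gamma\},
\end{equation}
and the first two relations give $\gamma\notin F\cup B$.

\emph{The stage.} Let $L=N^{k-s}$ and $t=L/3$; since $s<k$ and $6$ divides $N$, both $t$ and $t/2$ are integers. The stage consists of $t$ moves of Bob, each followed by a reply of Alice. At each of his moves Bob picks a row $j\in\mathcal R$ that has not been touched during the stage and plays $\gamma$ in it. Such a row exists, because before his $q$-th move at most $2(q-1)<2t<L\le|\mathcal R|$ rows have been touched during the stage. The move is legal by Lemma~\ref{lem:facts}(c): row $j$ still has type $(F,B)$, the color $\gamma$ is not in $F\cup B$, and row $j$ has at most $2s<M$ colored vertices. After the move row $j$ has at most $2s+1\le2k-1<M$ colored vertices, so it has uncolored ones. Thus either Bob has won or Alice has a legal reply. We assume that Bob does not win during the stage.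

\emph{The new row pool.} Bob has played in $t$ distinct rows, once in each. Alice has made $t$ moves, each touching at most one row, so at most $t/2$ of these rows were touched by her twice or more. Hence at least $t/2$ of them were touched at most once by Alice during the stage, and this happened after Bob's move in that row, since he chose an untouched row. By Lemma~\ref{lem:facts}(b), the type of such a row is now one of
\[
(F\cup\{\gamma\},\,B),\qquad (F\cup\{\gamma,\delta\},\,B),\qquad (F\cup\{\gamma\},\,B\cup\{\delta\})\qquad(\delta\in S),
\]
which are at most $2k+1$ types. So at least
\[
\frac{t}{2(2k+1)}=\frac{L}{6(2k+1)}=\frac LN=N^{k-s-1}
\]
of these rows have the same type $(F^*,B^*)$. They form the new row pool $\mathcal R^*$. Each has gained at most two colored vertices, and we have $F^*\supseteq F\cup\{\gamma\}$ and $|B^*\setminus B|\le1$.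

\emph{The new column pool.} Let $\mathcal C^*$ be the set of columns in $\mathcal C$ that were not touched during the stage. Bob's moves touch no column and Alice's touch at most $t$, so $|\mathcal C^*|\ge L-t=2L/3\ge N^{k-s-1}$. These columns have type $(F',B')$ and no new colored vertices.

\emph{The new level.} It is Bob's turn, and (P1), (P2) and (P3) hold for $\mathcal R^*$, $\mathcal C^*$ and $s+1$. For (P4), $F^*\cup F'$ contains $F\cup F'$ and the color $\gamma\notin F\cup F'$, so it has at least $s+1$ elements. For (P5), relations~\eqref{eq:gamma} give $B'\subseteq F\cup\{\gamma\}\subseteq F^*$, so $B'\setminus F^*=\emptyset$, and $B^*\setminus F'\subseteq B^*\setminus B$, which has at most one element.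
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The bound on $\mathrm{col}_g(T_M)$ is Proposition~\ref{prop:tree}. Let $M\ge N^k+1$ and $|S|=k$. Alice's first move touches at most one row and one column. Take as pools all untouched rows and all untouched columns: each pool has at least $M-1\ge N^k$ members, all of type $(\emptyset,\emptyset)$ and without colored vertices, so the position is at level $0$. This and the inequality $M>2k$ are the only uses of the bound on $M$. Bob applies Lemma~\ref{lem:stage} as long as $F\cup F'\ne S$. The lemma raises the level by one and can be applied only at levels $s<k$. So after at most $k$ stages Bob has won or has reached a level $s\le k$ with $F\cup F'=S$. The pools are nonempty by (P2), and for $j\in\mathcal R$ and $i\in\mathcal C$ Lemma~\ref{lem:facts}(d) shows that Bob has won.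

Since $\chi_g$ is defined as a minimum, we need Bob to win with every number $k'\le k$ of colors. The function $k\mapsto(12k+6)^k$ is increasing, so $M\ge(12k'+6)^{k'}+1$ for $1\le k'\le k$, and the argument above applies with $k'$ in place of $k$. Hence $\chi_g(H)>k$. As $k$ is arbitrary and $\mathrm{col}_g(T_M)\le3\le c$, no constant $f(c)$ exists for $c\ge3$.

For the growth rate let $M\ge19$, let $\log$ be the natural logarithm, and let $k\ge1$ be maximal with $(12k+6)^k+1\le M$. Then $18^k\le M$ gives $k\le\log M$, and maximality gives $(12k+18)^{k+1}\ge M$. Therefore
\[
\chi_g(H)\ge k+1\ge\frac{\log M}{\log(12k+18)}\ge\frac{\log M}{\log(12\log M+18)}.
\]
Since $n=1+M+M^2$, we have $\sqrt{n/3}\le M\le n$, and the right side is $\Omega(\log n/\log\log n)$.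
\end{proof}

\section{Alice's strategy on products of star forests}\label{sec:alice}

By Proposition~\ref{prop:stars}, Theorem~\ref{thm:sharp} follows once we show that Alice wins with ten colors on $G_1\boxtimes G_2$ when $G_1$ and $G_2$ are star forests.

\subsection{The components and the idea}\label{sub:components}

Adjacent vertices of $G_1\boxtimes G_2$ have first coordinates in the same component of $G_1$ and second coordinates in the same component of $G_2$. So the product is a disjoint union of graphs $K_{1,p}\boxtimes K_{1,q}$ with $p,q\ge0$. If the stars have centers $u_0,v_0$ and leaves $u_1,\dots,u_p$ and $v_1,\dots,v_q$, put
\[
o=(u_0,v_0),\qquad a_i=(u_i,v_0),\qquad b_j=(u_0,v_j),\qquad d_{ij}=(u_i,v_j)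
\]
for $1\le i\le p$ and $1\le j\le q$. By~\eqref{eq:nbhd}, the vertex $o$ is adjacent to all others, every $a_i$ is adjacent to every $b_j$, the vertex $d_{ij}$ is adjacent to $o$, $a_i$ and $b_j$, and there are no other edges. In particular these graphs are connected, so they are the components of the product.

The vertices $d_{ij}$ have three neighbors and are never in danger, and Alice will color $o$ early. The danger is on the complete bipartite graph between the $a_i$ and the $b_j$. Here a single move protects a color for a whole side: once a color appears on some $a_i$, it can never appear on $o$ or on any $b_j$. Bob can then take it from an uncolored $a_{i'}$ only by coloring some $d_{i'j}$, and this move affects no other vertex of that side. One protected color is not enough, since after such a move $a_{i'}$ has lost it. With two protected colors, Alice answers by giving $a_{i'}$ the other one. In $T_M\boxtimes T_M$ a block protects a color only within one of $M$ rows, and Bob moves on to other rows; in a product of stars there is nowhere else to go within the component, and what remains is to count how many colors Bob can introduce before Alice has two protected colors on each side.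

\subsection{The strategy}\label{sub:strategy}

Let $|S|=10$. A color is \emph{fresh} for a component if it does not appear in it; a fresh color is legal on every uncolored vertex of the component. For each component Alice keeps two sets of colors $\alpha$ and $\beta$, initially empty and of size at most $2$. She adds a color to $\alpha$ only when she places it on some $a_i$, and to $\beta$ only when she places it on some $b_j$. Since the coloring is proper,
\begin{equation}\label{eq:reserved}
\text{no color of $\alpha$ is on $o$ or on any $b_j$, and no color of $\beta$ is on $o$ or on any $a_i$;}
\end{equation}
in particular $\alpha\cap\beta=\emptyset$. A component is \emph{stable} if $o$ is colored, $|\alpha|=2$ or all $a_i$ are colored, and $|\beta|=2$ or all $b_j$ are colored. A stable component stays stable, because colored vertices stay colored and $\alpha,\beta$ never shrink.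

In an unstable component with $o$ colored, an \emph{establishing step} is the following move. If $|\alpha|<2$ and some $a_i$ is uncolored, Alice gives such an $a_i$ a fresh color and adds it to $\alpha$. Otherwise $|\beta|<2$ and some $b_j$ is uncolored, and she gives such a $b_j$ a fresh color and adds it to $\beta$.

When Bob has just moved in a component $D$, Alice applies the first of the following rules whose condition holds.
\begin{enumerate}
\item[(R0)] If $o$ is uncolored in $D$, she gives it a fresh color.
\item[(R1)] If Bob gave $d_{ij}$ a color of $\alpha$ and $a_i$ is uncolored, she colors $a_i$: with the other color of $\alpha$ if $|\alpha|=2$, and with a fresh color, which she adds to $\alpha$, if $|\alpha|=1$. If Bob gave $d_{ij}$ a color of $\beta$ and $b_j$ is uncolored, she colors $b_j$ by the same rule with $\beta$ in place of $\alpha$.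
\item[(R2)] If $D$ is unstable, she makes an establishing step in $D$.
\item[(R3)] She makes a free move.
\end{enumerate}
The two cases of (R1) exclude each other since $\alpha\cap\beta=\emptyset$. A \emph{free move}, which is also Alice's first move of the game, is defined as follows. If some component is wholly uncolored, she colors its vertex $o$. Otherwise she takes any component with an uncolored vertex. If it is unstable, she makes an establishing step there. If it is stable, she colors an uncolored $a_i$ with a color of $\alpha$; if there is none, an uncolored $b_j$ with a color of $\beta$; and if there is none, an uncolored $d_{ij}$ with any legal color.

The strategy is designed to maintain the following \emph{invariant} in every component: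
\begin{enumerate}
\item[(I1)] $o$ is colored or the whole component is uncolored;
\item[(I2)] if $a_i$ is uncolored, no $d_{ij}$ has a color of $\alpha$; if $b_j$ is uncolored, no $d_{ij}$ has a color of $\beta$.
\end{enumerate}
By \eqref{eq:reserved}, condition (I2) says that every color of $\alpha$ is legal on every uncolored $a_i$ and every color of $\beta$ is legal on every uncolored $b_j$.

\subsection{Ten colors suffice}\label{sub:ten}

The strategy asks for fresh colors, so we first show that they do not run out before a component is stable.

\begin{lemma}\label{lem:fresh}
Suppose that all moves of Alice so far followed the strategy. Then at most $9$ colors appear in any unstable component.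
\end{lemma}

\begin{proof}
Let $D$ be unstable now; then it has been unstable throughout. Call a move of Alice in $D$ \emph{founding} if it colors $o$ or enlarges $\alpha$ or $\beta$. Five founding moves would mean that $o$ is colored and $|\alpha|=|\beta|=2$, making $D$ stable, so there have been at most four. In an unstable component the only move of the strategy that is not founding is (R1) with $|\alpha|=2$ or $|\beta|=2$, and it uses a color already present. So Alice has brought at most four new colors into $D$. Consider a move of Bob that brought a new color into $D$. Its color was not in $\alpha\cup\beta$, so (R1) did not apply, and $D$ was unstable after the move, so (R3) was not reached. Thus Alice's reply, if it has been made, was a founding move in $D$ by (R0) or (R2). Distinct moves of Bob have distinct replies, and only his last move can be unanswered, so Bob has brought at most $4+1=5$ new colors into $D$. The total is at most $9$.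
\end{proof}

\begin{lemma}\label{lem:invariant}
As long as some vertex is uncolored at her turn, Alice can make the move prescribed by the strategy, and the invariant holds after it.
\end{lemma}

\begin{proof}
We use induction on the number of moves. Alice's first move colors the vertex $o$ of some component, and the invariant holds after it. Suppose it holds after some move of Alice and Bob then moves in $D$. The other components still satisfy the invariant. In $D$, Bob's move destroys (I1) only if $D$ was wholly uncolored and he colored a vertex other than $o$, which is the condition of (R0); it destroys (I2) only under the condition of (R1). By Lemma~\ref{lem:fresh}, every unstable component has a fresh color. Adding a fresh color to $\alpha$ or $\beta$ never harms (I2), because a fresh color is on no $d_{ij}$.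

Under (R0), the component $D$ is unstable, so a fresh color exists. By (I1), $D$ was wholly uncolored before Bob's move, so $\alpha=\beta=\emptyset$ and (I2) is vacuous; coloring $o$ restores (I1).

Under (R1), say Bob gave $d_{ij}$ a color of $\alpha$ and $a_i$ is uncolored; the case of $\beta$ and $b_j$ is obtained by exchanging the two factors. If $|\alpha|=2$, the other color of $\alpha$ was legal on $a_i$ before Bob's move, by (I2), and Bob did not use it, so it is still legal. If $|\alpha|=1$, then $D$ is unstable and a fresh color exists. After Alice's move $a_i$ is colored. The vertex $d_{ij}$ is adjacent to no other $a_{i'}$, and its color is not in $\beta$, so (I2) holds again.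

Under (R2) and (R3), neither (R0) nor (R1) applies, so the invariant holds in all components just before Alice's move. Under (R2), $o$ is colored and $D$ is unstable, so the establishing step is defined and keeps the invariant. Under (R3), coloring $o$ in a wholly uncolored component keeps the invariant. If no such component exists, then $o$ is colored in the chosen component by (I1), so an establishing step is defined if the component is unstable. Let it be stable. If some $a_i$ is uncolored, then $|\alpha|=2$, and the colors of $\alpha$ are legal on $a_i$ by (I2); if some $b_j$ is uncolored, then $|\beta|=2$, and the colors of $\beta$ are legal on $b_j$. Neither move changes $\alpha$, $\beta$ or any $d_{ij}$, so (I2) is kept. In the last case $d_{ij}$ has three neighbors, so it has a legal color, and (I2) is vacuous in this component because all $a_i$ and $b_j$ are colored.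
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
The first statement is Proposition~\ref{prop:stars}. For the second, $G_1$ and $G_2$ are star forests, and Alice follows the strategy with ten colors, which is possible by Lemma~\ref{lem:invariant}. We show that at no moment an uncolored vertex $v$ sees all ten colors. If the component of $v$ is unstable, it has a fresh color by Lemma~\ref{lem:fresh}, and $v$ does not see it. Let the component be stable. Then $v\ne o$, and if $v=d_{ij}$ it sees at most three colors. If $v=a_i$, then $|\alpha|=2$. Just after Alice's most recent move, $a_i$ saw no color of $\alpha$, by (I2) and~\eqref{eq:reserved}. Since then Bob has made at most one move; it did not change $\alpha$ and put at most one color on a neighbor of $a_i$. So $a_i$ does not see one of the two colors of $\alpha$. If $v=b_j$, the same argument with $\beta$ in place of $\alpha$ shows that $b_j$ does not see one of the two colors of $\beta$. Hence Bob never wins, and $\chi_g(G_1\boxtimes G_2)\le10$.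
\end{proof}

\begin{thebibliography}{1}

\bibitem{bradshaw}
Peter Bradshaw, \emph{Graph colorings with restricted bicolored subgraphs: II. The graph coloring game}, arXiv:2008.13275 (2020).

\end{thebibliography}
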